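\title{Dividing $\aleph_\omega\times\aleph_\omega$ into thick sets}

\begin{abstract}
A subset of $\kappa\times\lambda$ is thick if it meets every rectangle $A\times B$ with $|A|=\kappa$ and $|B|=\lambda$. We show that ZFC decides neither whether $\aleph_\omega\times\aleph_\omega$ can be partitioned into $3$ thick sets nor whether it can be partitioned into $\aleph_\omega$ thick sets; no large cardinals are needed. If $\kappa$ is a singular strong limit cardinal, then $\kappa\times\kappa$ admits exactly the same numbers of thick pieces as $\operatorname{cf}(\kappa)\times\operatorname{cf}(\kappa)$, so under GCH three pieces are impossible for $\aleph_\omega\times\aleph_\omega$. Forcing over a model of GCH produces models in which the largest number of pieces is $\aleph_\omega$, or $\aleph_n$ for any prescribed $n<\omega$.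
\end{abstract}

\section{Introduction}

We work in ZFC. Let $\kappa$ and $\lambda$ be infinite cardinals, and let $[\kappa]^\kappa$ denote the family of subsets of $\kappa$ of cardinality $\kappa$. A \emph{full rectangle} in $\kappa\times\lambda$ is a set $A\times B$ with $A\in[\kappa]^\kappa$ and $B\in[\lambda]^\lambda$. A set $T\subseteq\kappa\times\lambda$ is \emph{thick} if it meets every full rectangle, in the way that a dense set meets every nonempty open set. For a cardinal $\theta\ge1$, to \emph{divide $\kappa\times\lambda$ into $\theta$ thick sets} is to partition it into $\theta$ pairwise disjoint subsets, each of which is thick.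

If we give each piece a color, a division becomes a coloring of $\kappa\times\lambda$ with $\theta$ colors in which every full rectangle contains every color. When no such division exists, a Ramsey-type statement holds: every coloring with $\theta$ colors omits a color on some full rectangle. The number of thick pieces thus measures how badly this Ramsey property fails.

A square $\kappa\times\kappa$ can always be divided into two thick sets, along the diagonal (Example~\ref{ex:two}). For $\omega\times\omega$ this is the maximum, by Ramsey's theorem (Proposition~\ref{prop:omega}). It is known that three pieces are also impossible for $\kappa\times\kappa$ when $\kappa$ is weakly compact, and when $\kappa$ is the limit of an increasing $\omega$-sequence of measurable cardinals. In the last case a cardinal of cofinality $\omega$ behaves like $\omega$ itself, and the least singular cardinal is the natural place to test whether the measurable cardinals matter. The following question was left open in \cite{Lipin}.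

\begin{quote}
Can $\aleph_\omega\times\aleph_\omega$ be divided into $3$ thick sets? Can it be divided into $\aleph_\omega$ thick sets?
\end{quote}

One guess is \emph{no}. A subset of $\aleph_\omega$ of full size is a union of $\omega$ blocks of growing cardinality, and one may hope to shrink the blocks until the color of a point depends only on the two blocks that contain its coordinates; what remains is a coloring of $\omega\times\omega$. The opposite guess comes from diagonal constructions, which small cardinals do allow: under CH, $\omega_1\times\omega$ can be divided into $\aleph_0$ thick sets (Example~\ref{ex:ch}). Each guess is correct in some model of ZFC.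

Recall that an infinite cardinal $\kappa$ is \emph{singular} if its cofinality $\operatorname{cf}(\kappa)$ is less than $\kappa$, \emph{regular} otherwise, and a \emph{strong limit} if $2^\rho<\kappa$ for every cardinal $\rho<\kappa$.

\begin{theorem}\label{thm:square}
Let $\kappa$ be a singular strong limit cardinal and let $\theta\ge1$ be any cardinal. Then $\kappa\times\kappa$ can be divided into $\theta$ thick sets if and only if $\operatorname{cf}(\kappa)\times\operatorname{cf}(\kappa)$ can. In particular, if $\operatorname{cf}(\kappa)=\omega$, then $\kappa\times\kappa$ cannot be divided into $3$ thick sets.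
\end{theorem}

Measurable cardinals are strong limits, so the limit of an increasing $\omega$-sequence of them is a strong limit of cofinality $\omega$. The known result on such limits is therefore a special case of Theorem~\ref{thm:square}. There is also a one-sided version.

\begin{theorem}\label{thm:rect}
Let $\lambda$ be a singular strong limit cardinal and let $\omega\le\kappa<\lambda$. Then for every cardinal $\theta\ge1$, $\kappa\times\lambda$ can be divided into $\theta$ thick sets if and only if $\kappa\times\operatorname{cf}(\lambda)$ can.
\end{theorem}

In the other direction we have two consistency results.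

\begin{theorem}\label{thm:all}
If ZFC is consistent, then so is ZFC together with the statement that $\aleph_\omega\times\aleph_\omega$ can be divided into $\aleph_\omega$ thick sets.
\end{theorem}

\begin{theorem}\label{thm:exact}
For each $n<\omega$ it is consistent relative to ZFC that for all cardinals $\theta\ge1$: $\aleph_\omega\times\aleph_\omega$ can be divided into $\theta$ thick sets if and only if $\theta\le\aleph_n$.
\end{theorem}

\begin{corollary}\label{cor:answer}
Assume that ZFC is consistent. Then ZFC decides neither of the two questions. The pairs of answers (no, no), (yes, no) and (yes, yes) are all consistent, and (no, yes) is impossible. The largest number of thick pieces of $\aleph_\omega\times\aleph_\omega$ can consistently be $2$, can be $\aleph_n$ for any prescribed $n<\omega$, and can be $\aleph_\omega$.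
\end{corollary}

\begin{proof}
A division into $\aleph_\omega$ thick sets yields one into $3$ thick sets by merging pieces (Lemma~\ref{lem:merge}), which excludes (no, yes). GCH is consistent relative to ZFC by G\"odel's theorem, and under GCH $\aleph_\omega$ is a strong limit. Whenever $\aleph_\omega$ is a strong limit, Theorem~\ref{thm:square} gives (no, no), and the largest number of pieces is $2$ by Example~\ref{ex:two}. Theorem~\ref{thm:exact} gives (yes, no) and the value $\aleph_n$. Theorem~\ref{thm:all} gives (yes, yes) and the value $\aleph_\omega$, which cannot be exceeded because $|\aleph_\omega\times\aleph_\omega|=\aleph_\omega$.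
\end{proof}

Section~\ref{sec:first} treats the simplest cases. Theorems~\ref{thm:rect} and~\ref{thm:square} are proved in Section~\ref{sec:strong} by counting. Section~\ref{sec:generic} introduces generic colorings, which give Theorem~\ref{thm:exact} in Section~\ref{sec:exact} and Theorem~\ref{thm:all} in Section~\ref{sec:all}.

\section{Thick colorings and the first cases}\label{sec:first}

A \emph{thick $\theta$-coloring} of $\kappa\times\lambda$ is a function $c:\kappa\times\lambda\to\theta$ such that $c[A\times B]=\theta$ for every full rectangle $A\times B$. The color classes $c^{-1}(\xi)$, $\xi<\theta$, of such a function divide $\kappa\times\lambda$ into $\theta$ thick sets, and every division arises in this way, so from now on we speak of colorings. We call the function $c(\alpha,\cdot)$ \emph{row} $\alpha$ and the function $c(\cdot,\beta)$ \emph{column} $\beta$.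

\begin{lemma}[Merging]\label{lem:merge}
If $\kappa\times\lambda$ has a thick $\theta$-coloring, then $\theta\le|\kappa\times\lambda|$, and $\kappa\times\lambda$ has a thick $\theta'$-coloring for every $\theta'$ with $1\le\theta'\le\theta$.
\end{lemma}

\begin{proof}
A thick $\theta$-coloring $c$ maps the full rectangle $\kappa\times\lambda$ onto $\theta$. If $\sigma:\theta\to\theta'$ is a surjection, then $(\sigma\circ c)[A\times B]=\sigma[\theta]=\theta'$ for every full rectangle.
\end{proof}

\begin{example}\label{ex:two}
For every infinite $\kappa$ the sets $\{(\alpha,\beta):\alpha<\beta\}$ and $\{(\alpha,\beta):\alpha\ge\beta\}$ are thick in $\kappa\times\kappa$. Indeed, sets $A,B\in[\kappa]^\kappa$ are unbounded in $\kappa$, so some element of $B$ lies above $\min A$ and some element of $A$ lies above $\min B$.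
\end{example}

\begin{proposition}\label{prop:omega}
There is no thick $3$-coloring of $\omega\times\omega$.
\end{proposition}

\begin{proof}
Let $d:\omega\times\omega\to3$. Color each pair $\{m,n\}$ with $m<n$ by $(d(m,n),d(n,m))$, one of nine colors. By Ramsey's theorem there are an infinite set $H\subseteq\omega$ and a color $(x,y)$ that all pairs from $H$ receive. Split $H$ into disjoint infinite sets $I$ and $J$, and let $(i,j)\in I\times J$. Then $i\ne j$; if $i<j$ then $d(i,j)=x$, and if $i>j$ then $d(i,j)=y$. Hence $d[I\times J]\subseteq\{x,y\}\ne3$.
\end{proof}

The next example is the model for all the positive results below.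

\begin{example}\label{ex:ch}
Assume CH. Then $\omega_1\times\omega$ has a thick $\aleph_0$-coloring. Enumerate $[\omega]^\omega$ as $\{B_\xi:\xi<\omega_1\}$, and for each $\alpha$ with $0<\alpha<\omega_1$ define row $\alpha$ as follows. List the pairs in $\alpha\times\omega$ as $(\xi_i,k_i)$, $i<\omega$. By recursion choose $\beta_i\in B_{\xi_i}\setminus\{\beta_0,\dots,\beta_{i-1}\}$, which is possible because $B_{\xi_i}$ is infinite, and put $c(\alpha,\beta_i)=k_i$. Let all remaining values of $c$ be $0$. Row $\alpha$ takes every color on $B_\xi$ whenever $\xi<\alpha$. Given an uncountable $A\subseteq\omega_1$ and an infinite set $B=B_\xi$, pick $\alpha\in A$ above $\xi$; then $c[A\times B]\supseteq c[\{\alpha\}\times B]=\omega$.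
\end{example}

Finally, a singular cardinal admits at least the colorings of its cofinality. This needs no cardinal arithmetic.

\begin{lemma}[Pulling back]\label{lem:pull}
Let $\lambda$ be singular, $\nu=\operatorname{cf}(\lambda)$, and $\theta\ge1$. If $\nu\times\nu$ has a thick $\theta$-coloring, then so does $\lambda\times\lambda$. For every infinite $\kappa$, if $\kappa\times\nu$ has a thick $\theta$-coloring, then so does $\kappa\times\lambda$.
\end{lemma}

\begin{proof}
Let $\langle\chi_i:i<\nu\rangle$ be an increasing sequence of cardinals cofinal in $\lambda$, and define $\pi:\lambda\to\nu$ by $\pi(\beta)=\min\{i:\beta<\chi_i\}$. Let $B\in[\lambda]^\lambda$. If $\pi[B]$ were bounded by some $i<\nu$, then $B\subseteq\chi_i$ and $|B|<\lambda$. So $\pi[B]$ is unbounded in $\nu$, and $|\pi[B]|=\nu$ because $\nu$ is regular. If $d$ is a thick $\theta$-coloring of $\nu\times\nu$, put $c(\alpha,\beta)=d(\pi(\alpha),\pi(\beta))$; then $c[A\times B]=d[\pi[A]\times\pi[B]]=\theta$ for every full rectangle. If $d$ is a thick $\theta$-coloring of $\kappa\times\nu$, put $c(\alpha,\beta)=d(\alpha,\pi(\beta))$; then $c[A\times B]=d[A\times\pi[B]]=\theta$.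
\end{proof}

For $\aleph_\omega\times\aleph_\omega$ pulling back gives two colors only. The question is whether a coloring can gain more by using the interior of the blocks $\pi^{-1}(i)\times\pi^{-1}(j)$.

\section{Singular strong limit cardinals}\label{sec:strong}

The tool of this section is the pigeonhole principle for a regular cardinal $\tau$: a function on a set of size $\tau$ that takes fewer than $\tau$ values is constant on a subset of size $\tau$. Two facts of cardinal arithmetic are used. If $\rho$ is infinite and $1\le\theta\le\rho$, then $\theta^\rho\le(2^\rho)^\rho=2^\rho$. If $\kappa$ is a strong limit and $\rho<\kappa$, then $\rho^+\le2^\rho<\kappa$, and applying this to $2^\rho$ gives $(2^\rho)^+<\kappa$.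

\subsection{Rectangles}

The rectangle shows the idea in its simplest form. A column of $c:\kappa\times\lambda\to\theta$ is a function from $\kappa$ to $\theta$. If $\lambda$ is a strong limit above $\kappa$ and $\theta$, there are fewer than $\lambda$ such functions, so large blocks of columns coincide, and each block can be collapsed to a single column.

\begin{proof}[Proof of Theorem~\ref{thm:rect}]
Let $\nu=\operatorname{cf}(\lambda)$. One direction is Lemma~\ref{lem:pull}. For the other, let $c$ be a thick $\theta$-coloring of $\kappa\times\lambda$.

Suppose first that $\theta<\lambda$. Then $\theta^\kappa\le2^{\max(\theta,\kappa)}<\lambda$; this is where $\kappa<\lambda$ and the strong limit hypothesis enter. Take an increasing sequence $\langle\chi_j:j<\nu\rangle$ of infinite cardinals cofinal in $\lambda$ with $\chi_0\ge\theta^\kappa$, and let $\lambda_j=\chi_j^+<\lambda$. Each $\lambda_j$ is regular and greater than $\theta^\kappa$. The map $\beta\mapsto c(\cdot,\beta)$ on $\lambda_j$ takes at most $\theta^\kappa$ values, so there are $B_j\in[\lambda_j]^{\lambda_j}$ and $f_j:\kappa\to\theta$ with $c(\alpha,\beta)=f_j(\alpha)$ for all $\alpha<\kappa$ and $\beta\in B_j$. Put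 $d(\alpha,j)=f_j(\alpha)$. Let $A\in[\kappa]^\kappa$ and $J\in[\nu]^\nu$. Since $J$ is unbounded in $\nu$, the set $\bigcup_{j\in J}B_j$ has size $\sup_{j\in J}\lambda_j=\lambda$, and therefore
\[
d[A\times J]=c\Big[A\times\bigcup_{j\in J}B_j\Big]=\theta .
\]
So $d$ is a thick $\theta$-coloring of $\kappa\times\nu$.

The case $\theta\ge\lambda$ does not occur. Otherwise merging gives a thick coloring of $\kappa\times\lambda$ with $\theta'=\max(\kappa,\nu)^+<\lambda$ colors, the first case gives a thick $\theta'$-coloring of $\kappa\times\nu$, and $\theta'>|\kappa\times\nu|$ contradicts Lemma~\ref{lem:merge}.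
\end{proof}

\subsection{Squares}

For a square the count breaks down: a column of $c:\kappa\times\kappa\to\theta$ has length $\kappa$, and all columns may be different. We can only compare initial segments of columns. This suffices to produce one monochromatic rectangle with large sides. Let $\kappa_0$ be a regular cardinal above $\theta$ and $\lambda_0$ a regular cardinal above $\theta^{\kappa_0}$. Among the first $\lambda_0$ columns, $\lambda_0$ many have the same restriction $f_0$ to $\kappa_0$; call this set of columns $B_0$. The function $f_0$ is constant on some $A_0\in[\kappa_0]^{\kappa_0}$, and $c$ is constant on $A_0\times B_0$.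

We need blocks $A_i$ and $B_j$, for $i,j<\operatorname{cf}(\kappa)$, such that \emph{all} cells $A_i\times B_j$ are monochromatic, and two difficulties arise. First, the argument above needs the column block to be much larger than the row block, which cannot hold for all pairs $(i,j)$ when both kinds of blocks have sizes cofinal in $\kappa$. We therefore interleave the sizes, so that in each cell one side is much larger than the other, and we let rows and columns exchange roles when the row block is the larger. Second, a block cannot be shrunk once for every cell that it meets, because infinitely many successive shrinkings may leave nothing. We therefore record, for each element of a block, the whole sequence of its colors against all larger blocks, and shrink once.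

\begin{lemma}[Canonization]\label{lem:canon}
Let $\kappa$ be a singular strong limit cardinal, $\mu=\operatorname{cf}(\kappa)$, $1\le\theta<\kappa$, and $c:\kappa\times\kappa\to\theta$. There are sets $A_i,B_i\subseteq\kappa$ for $i<\mu$ and a function $d:\mu\times\mu\to\theta$ such that $c$ is constant with value $d(i,j)$ on $A_i\times B_j$ for all $i,j<\mu$, and such that $|\bigcup_{i\in I}A_i|=|\bigcup_{i\in I}B_i|=\kappa$ for every $I\in[\mu]^\mu$.
\end{lemma}

\begin{proof}
Let $\langle\chi_i:i<\mu\rangle$ be an increasing sequence of infinite cardinals cofinal in $\kappa$. By recursion on $i<\mu$ define cardinals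
\[
\rho_i=\sup\big(\{\lambda_{i'}:i'<i\}\cup\{\chi_i,\theta,\mu\}\big),\qquad
\kappa_i=(2^{\rho_i})^+,\qquad
\lambda_i=(2^{\kappa_i})^+ .
\]
All of them are less than $\kappa$: the supremum is taken over fewer than $\operatorname{cf}(\kappa)$ cardinals below $\kappa$ (here $\mu<\kappa$ is the singularity of $\kappa$), and $\kappa$ is a strong limit. They are interleaved,
\[
\rho_0<\kappa_0<\lambda_0\le\rho_1<\kappa_1<\lambda_1\le\rho_2<\cdots,
\]
with $\lambda_j\le\rho_i$ whenever $j<i$ and $\kappa_i\le\kappa_j$ whenever $i\le j$. (Under GCH, for $\kappa=\aleph_\omega$, finite $\theta$ and $\chi_i=\aleph_i$, the values are $\rho_i=\aleph_{4i}$, $\kappa_i=\aleph_{4i+2}$, $\lambda_i=\aleph_{4i+4}$.) The cardinals $\kappa_i$ and $\lambda_i$ are regular, and since $\theta,\mu\le\rho_i$,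
\[
\theta^{\mu}\le\theta^{\rho_i}\le2^{\rho_i}<\kappa_i,\qquad \theta^{\kappa_i}\le2^{\kappa_i}<\lambda_i .
\]

\emph{Step 1: in each cell the color depends on one coordinate only.} The map $\beta\mapsto c(\cdot,\beta)\restriction\kappa_j$ on $\lambda_j$ takes at most $\theta^{\kappa_j}<\lambda_j$ values. So there are $B'_j\in[\lambda_j]^{\lambda_j}$ and $f_j:\kappa_j\to\theta$ with
\begin{equation}\label{eq:f}
c(\alpha,\beta)=f_j(\alpha)\qquad\text{for }\alpha<\kappa_j,\ \beta\in B'_j .
\end{equation}
The map $\alpha\mapsto c(\alpha,\cdot)\restriction\rho_i$ on $\kappa_i$ takes at most $\theta^{\rho_i}<\kappa_i$ values. So there are $A'_i\in[\kappa_i]^{\kappa_i}$ and $g_i:\rho_i\to\theta$ with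
\begin{equation}\label{eq:g}
c(\alpha,\beta)=g_i(\beta)\qquad\text{for }\alpha\in A'_i,\ \beta<\rho_i .
\end{equation}
If $i\le j$, then $A'_i\subseteq\kappa_i\subseteq\kappa_j$, so \eqref{eq:f} applies on $A'_i\times B'_j$. If $i>j$, then $B'_j\subseteq\lambda_j\subseteq\rho_i$, so \eqref{eq:g} applies on $A'_i\times B'_j$. The color of $(\alpha,\beta)$ in the first cells is
\[
\begin{array}{c|cccc}
 & B'_0 & B'_1 & B'_2 & \cdots\\ \hline
A'_0 & f_0(\alpha) & f_1(\alpha) & f_2(\alpha) & \cdots\\
A'_1 & g_1(\beta) & f_1(\alpha) & f_2(\alpha) & \cdots\\
A'_2 & g_2(\beta) & g_2(\beta) & f_2(\alpha) & \cdots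
\end{array}
\]

\emph{Step 2: the remaining dependence is removed.} To $\alpha\in A'_i$ assign the sequence $\langle f_j(\alpha):i\le j<\mu\rangle$. There are at most $\theta^\mu<\kappa_i$ such sequences, so the assignment is constant on some $A_i\in[A'_i]^{\kappa_i}$. To $\beta\in B'_j$ assign the sequence $\langle g_i(\beta):j<i<\mu\rangle$. There are at most $\theta^\mu<\lambda_j$ such sequences, so the assignment is constant on some $B_j\in[B'_j]^{\lambda_j}$. For $i\le j$ let $d(i,j)$ be the constant value of $f_j$ on $A_i$, and for $i>j$ let $d(i,j)$ be the constant value of $g_i$ on $B_j$. By Step 1, $c(\alpha,\beta)=d(i,j)$ for all $(\alpha,\beta)\in A_i\times B_j$.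

Finally, a set $I\in[\mu]^\mu$ is unbounded in $\mu$, and $|A_i|,|B_i|\ge\chi_i$. So both unions have size at least $\sup_{i\in I}\chi_i=\kappa$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:square}]
Let $\mu=\operatorname{cf}(\kappa)$. One direction is Lemma~\ref{lem:pull}. For the other, let $c$ be a thick $\theta$-coloring of $\kappa\times\kappa$. If $\theta<\kappa$, take $A_i$, $B_i$ and $d$ from Lemma~\ref{lem:canon}. For $I,J\in[\mu]^\mu$ the rectangle $\bigcup_{i\in I}A_i\times\bigcup_{j\in J}B_j$ is full, the sets $A_i$ and $B_j$ are nonempty, and so
\[
d[I\times J]=c\Big[\bigcup_{i\in I}A_i\times\bigcup_{j\in J}B_j\Big]=\theta .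
\]
Thus $d$ is a thick $\theta$-coloring of $\mu\times\mu$. The case $\theta\ge\kappa$ does not occur: merging would give a thick coloring of $\kappa\times\kappa$ with $\mu^+<\kappa$ colors, hence a thick $\mu^+$-coloring of $\mu\times\mu$, contrary to Lemma~\ref{lem:merge}. The last statement follows from Proposition~\ref{prop:omega}.
\end{proof}

For regular $\kappa$ the equivalence in Theorem~\ref{thm:square} is trivial. The strong limit hypothesis cannot be dropped, by Theorem~\ref{thm:all} and Proposition~\ref{prop:omega}.

\section{Generic colorings}\label{sec:generic}

The coloring of Example~\ref{ex:ch} has a property stronger than thickness: for every infinite $B$, all but countably many rows take every color on $B$. A coloring of $\aleph_\omega\times\aleph_\omega$ with this property would be a thick $\aleph_0$-coloring. The recursion of the example does not extend, since it lets a row serve only countably many sets $B$. There is also a real obstruction. Suppose that $c:\lambda\times\omega\to\omega$ has the property and $\lambda>2^{\aleph_0}$. Then uncountably many rows equal the same $f:\omega\to\omega$, and $f$ omits a color on an infinite set, namely on $f^{-1}(0)$ if this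 set is infinite and on its complement otherwise; this is a contradiction. To have $\aleph_\omega$ rows we need at least $\aleph_\omega$ reals, and the natural step is to add the rows by forcing.

\subsection{Facts from forcing}

Let $V$ be a ground model of ZFC and $Q\in V$ a partial order with a largest element; $p\le q$ means that $p$ is stronger than $q$. A filter $G\subseteq Q$ is \emph{$V$-generic} if it meets every dense set $E\subseteq Q$ in $V$. Every element of $V[G]$ is the value of a name in $V$, a statement holds in $V[G]$ if and only if some $p\in G$ forces it, and if $p\in G$ then $G$ meets every antichain in $V$ that is maximal below $p$. As usual, a statement that holds in the generic extensions of a model of ZFC + GCH by a fixed partial order is consistent relative to ZFC.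

Let $\lambda$ be an infinite cardinal. $Q$ has the \emph{$\lambda^+$-chain condition} ($\lambda^+$-c.c.) if every antichain in $Q$ has size at most $\lambda$. $Q$ is \emph{closed under descending sequences} of a given length if every such sequence has a lower bound. These properties always refer to $V$.

\begin{itemize}
\item[(F1)] If $Q$ has the $\lambda^+$-c.c., then every cardinal $\ge\lambda^+$ of $V$ is a cardinal in $V[G]$.
\item[(F2)] If $Q$ is closed under descending sequences of length $<\lambda$, then every cardinal $\le\lambda$ of $V$ is a cardinal in $V[G]$.
\item[(F3)] \emph{Product lemma.} If $G$ is $V$-generic for $R\times Q$, then $G=G_R\times G_Q$, where $G_R$ is $V$-generic for $R$ and $G_Q$ is $V[G_R]$-generic for $Q$; the same holds with $R$ and $Q$ interchanged.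
\item[(F4)] \emph{$\Delta$-system lemma.} If $\lambda^{<\lambda}=\lambda$, then every family of $\lambda^+$ sets of size $<\lambda$ has a subfamily of size $\lambda^+$ in which any two distinct members have the same intersection $r$, the \emph{root}.
\item[(F5)] \emph{Easton's Lemma} \cite[Lemma 15.19]{Jech}. If $Q$ has the $\lambda^+$-c.c., $R$ is closed under descending sequences of length $\le\lambda$, and $G_R\times G_Q$ is $V$-generic for $R\times Q$, then every function in $V[G_R\times G_Q]$ from $\lambda$ into $V$ lies in $V[G_Q]$.
\end{itemize}

\subsection{The partial orders}

From now on $V$ is a model of ZFC + GCH unless stated otherwise, and $\omega_n=\aleph_n$ and $\aleph_\omega$ denote the cardinals of $V$. For $n<\omega$ let $P_n$ be the set of partial functions $p$ from $\aleph_\omega\times\aleph_\omega$ to $\omega_n$ with $|p|<\aleph_n$, ordered by reverse inclusion. A condition is a small approximation to a coloring with $\aleph_n$ colors. The size bound has to grow with the number of colors: finite conditions with values in $\omega_1$ would, by density, make the restriction of row $0$ to $\omega$ a surjection onto $\omega_1$.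

For nonempty $S\subseteq\omega$ let $P_S=\prod_{m\in S}P_m$ be the full product, consisting of all sequences $p=\langle p_m:m\in S\rangle$ with $p_m\in P_m$, ordered coordinatewise. If $G$ is $V$-generic for $P_S$ and $m\in S$, let $c_m=\bigcup\{p_m:p\in G\}$. This is a total function from $\aleph_\omega\times\aleph_\omega$ to $\omega_m$: the conditions $p$ with $(\alpha,\beta)\in\operatorname{dom}(p_m)$ are dense, because one more point can always be added to $p_m$.

\begin{lemma}\label{lem:posets}
Let $k,n<\omega$ and $\emptyset\ne S\subseteq\omega$.
\begin{itemize}
\item[(a)] If $\min S\ge k$, then $P_S$ is closed under descending sequences of length $<\omega_k$.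
\item[(b)] If $\max S\le n$, then $P_S$ has the $\aleph_{n+1}$-c.c.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Take unions coordinatewise. For $m\ge k$, a union of fewer than $\aleph_k$ sets of size $<\aleph_m$ has size $<\aleph_m$, since $\aleph_m$ is regular.

(b) First, $\aleph_n^{<\aleph_n}=\aleph_n$. This is clear for $n=0$, and for $n=l+1$ GCH gives $\aleph_{l+1}^{\aleph_l}=(2^{\aleph_l})^{\aleph_l}=2^{\aleph_l}=\aleph_{l+1}$. View $p\in P_S$ as the partial function $(m,\alpha,\beta)\mapsto p_m(\alpha,\beta)$ on $S\times\aleph_\omega\times\aleph_\omega$; it has values in $\omega_n$ and, $S$ being finite, size $<\aleph_n$. Let $\aleph_{n+1}$ conditions be given. A set of size $<\aleph_n$ carries at most $\aleph_n^{<\aleph_n}=\aleph_n$ functions into $\omega_n$, so $\aleph_{n+1}$ different domains occur. By (F4), $\aleph_{n+1}$ of the conditions have distinct domains that form a $\Delta$-system with a root $r$ of size $<\aleph_n$. There are at most $\aleph_n$ functions from $r$ to $\omega_n$, so two of these conditions, $p$ and $q$, agree on $r$. Then $\langle p_m\cup q_m:m\in S\rangle$ is a common extension, and the given conditions do not form an antichain.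
\end{proof}

\subsection{Fresh rows}

Consider $P_0$, whose conditions are finite. A countably infinite set $B$ of columns in $V[G]$ need not lie in $V$, so genericity over $V$ says nothing about it directly. But by the countable chain condition an enumeration of $B$ is decided by countably many finite conditions, and these mention only countably many rows. Any other row is generic over a model that already contains $B$, and then the one-point extensions of Example~\ref{ex:ch} become a density argument. The lemma below is the general form. It handles several coordinates at once, which Section~\ref{sec:all} needs.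

\begin{lemma}[Fresh rows]\label{lem:fresh}
Let $n<\omega$ and $\emptyset\ne S\subseteq\{0,\dots,n\}$. Let $H$ be $V$-generic for $P_S$, with generic functions $c_m$ for $m\in S$, and suppose that $\omega_n$ is a cardinal in $V[H]$. Let $b\in V[H]$ be an injection from $\omega_n$ into $\aleph_\omega$. Then there is a set $D\subseteq\aleph_\omega$ in $V$ with $|D|\le\aleph_n$ such that for every $\alpha\in\aleph_\omega\setminus D$ and every sequence $\langle\xi_m:m\in S\rangle$ with $\xi_m<\omega_m$ there is $\beta\in\operatorname{ran}(b)$ with $c_m(\alpha,\beta)=\xi_m$ for all $m\in S$.
\end{lemma}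

\begin{proof}
\emph{The rows that $b$ depends on.} Fix a name $\dot b\in V$ for $b$ and a condition $p^*\in H$ that forces $\dot b$ to be a function from $\omega_n$ to $\aleph_\omega$. Work in $V$. For each $\eta<\omega_n$ the conditions that decide $\dot b(\eta)$ are dense below $p^*$. Choose an antichain $W_\eta$ of such conditions that is maximal below $p^*$, and for $w\in W_\eta$ let $v_\eta(w)$ be the ordinal that $w$ forces $\dot b(\eta)$ to be. By Lemma~\ref{lem:posets}(b), $|W_\eta|\le\aleph_n$. Let $D$ be the set of all $\alpha$ such that $(\alpha,\beta)\in\operatorname{dom}(w_m)$ for some $\beta$, some $m\in S$ and some $w\in\bigcup_{\eta<\omega_n}W_\eta$. There are at most $\aleph_n$ such $w$, each mentioning fewer than $\aleph_n$ rows, so $|D|\le\aleph_n$.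

\emph{Splitting off a row.} Fix $\alpha\in\aleph_\omega\setminus D$. Let $P^\alpha$ consist of the conditions in $P_S$ all of whose coordinates have domain contained in $\{\alpha\}\times\aleph_\omega$, and let $P'$ consist of those all of whose coordinates have domain disjoint from $\{\alpha\}\times\aleph_\omega$. Cutting each coordinate into these two parts is an isomorphism $P_S\cong P'\times P^\alpha$ in $V$, and it carries $H$ to $H'\times H^\alpha$, where $H'=H\cap P'$ and $H^\alpha=H\cap P^\alpha$. By (F3), $H^\alpha$ is $V[H']$-generic for $P^\alpha$. This holds for every ordinal $\alpha<\aleph_\omega$, so in applications $\alpha$ may be chosen with knowledge of the generic filter.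

Since $p^*\in H$, the filter $H$ contains exactly one element of each $W_\eta$. Since $\alpha\notin D$, we have $W_\eta\subseteq P'$, so $W_\eta\cap H=W_\eta\cap H'$, and $b(\eta)=v_\eta(w)$ for the unique $w\in W_\eta\cap H'$. This defines $b$ from $H'$ and objects of $V$. Hence $b\in V[H']$.

\emph{Density.} Let $\langle\xi_m:m\in S\rangle$ be given. In $V[H']$ let
\[
E=\{q\in P^\alpha:\text{there is }\beta\in\operatorname{ran}(b)\text{ with }q_m(\alpha,\beta)=\xi_m\text{ for all }m\in S\}.
\]
Let $q\in P^\alpha$, and let $Z$ be the set of $\beta$ such that $(\alpha,\beta)\in\operatorname{dom}(q_m)$ for some $m\in S$. In $V$ the set $Z$ has size $<\aleph_n$. If $\operatorname{ran}(b)\subseteq Z$, then $b$ would give, in $V[H]$, an injection of $\omega_n$ into a smaller ordinal, although $\omega_n$ is a cardinal there. So there is $\beta\in\operatorname{ran}(b)\setminus Z$, and adding the value $\xi_m$ at $(\alpha,\beta)$ to $q_m$, for each $m\in S$, gives an extension of $q$ in $E$. Thus $E$ is dense in $P^\alpha$, and some $q\in H^\alpha\subseteq H$ lies in $E$. As $q_m\subseteq c_m$ for $m\in S$, the witness $\beta$ for $q$ is as required.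
\end{proof}

GCH was used only through the chain condition, which keeps $D$ small. The bound $<\aleph_n$ on the size of conditions was used once more in the density step, where it leaves a point of $\operatorname{ran}(b)$ uncolored.

\section{Exactly $\aleph_n$ pieces}\label{sec:exact}

Lemma~\ref{lem:fresh} shows that $P_n$ adds a thick $\aleph_n$-coloring. For the upper bound, Lemma~\ref{lem:canon} is not available in the extension, where $\aleph_\omega$ need not be a strong limit, and a coloring $c$ in the extension is not an element of $V$. The chain condition bridges the gap: it bounds $c$ pointwise by a function $F\in V$ with values in $\omega_{n+1}$, and $F$ can be canonized in $V$.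

\begin{proposition}\label{prop:upper}
Let $V$ be a model of ZFC in which $\aleph_\omega$ is a strong limit, let $n<\omega$, and let $Q\in V$ have the $\aleph_{n+1}$-c.c. Let $G$ be $V$-generic for $Q$, and suppose that $\omega_1,\dots,\omega_n$ are cardinals in $V[G]$. Then in $V[G]$, $\aleph_\omega\times\aleph_\omega$ cannot be divided into $\aleph_{n+1}$ thick sets.
\end{proposition}

\begin{proof}
By (F1) and the hypothesis, $V$ and $V[G]$ have the same cardinals. Let $c:\aleph_\omega\times\aleph_\omega\to\omega_{n+1}$ be in $V[G]$. Fix a name $\dot c$ for $c$ and a condition $p^*\in G$ that forces $\dot c$ to be a function from $\aleph_\omega\times\aleph_\omega$ to $\omega_{n+1}$. In $V$ let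
\[
F(\alpha,\beta)=\sup\{\xi+1:\text{ some }p\le p^*\text{ forces }\dot c(\alpha,\beta)=\xi\}.
\]
Conditions that force different values are incompatible, so by the $\aleph_{n+1}$-c.c.\ at most $\aleph_n$ ordinals $\xi<\omega_{n+1}$ occur, and $F(\alpha,\beta)<\omega_{n+1}$ by regularity. The true value $c(\alpha,\beta)$ is forced by some $p\in G$ below $p^*$, so $c(\alpha,\beta)<F(\alpha,\beta)$.

In $V$ apply Lemma~\ref{lem:canon} to $F$, with $\kappa=\aleph_\omega$, $\mu=\omega$ and $\theta=\aleph_{n+1}$. The sets $A=\bigcup_{i<\omega}A_i$ and $B=\bigcup_{i<\omega}B_i$ have size $\aleph_\omega$, and $F[A\times B]=d[\omega\times\omega]$ is countable. Since $\omega_{n+1}$ is regular and uncountable, $\gamma=\sup F[A\times B]<\omega_{n+1}$. In $V[G]$ the rectangle $A\times B$ is still full, and $c[A\times B]\subseteq\gamma\ne\omega_{n+1}$. So $c$ is not a thick $\aleph_{n+1}$-coloring.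
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:exact}]
Let $V\models\mathrm{GCH}$ and let $G$ be $V$-generic for $P_n=P_{\{n\}}$. By Lemma~\ref{lem:posets}, $P_n$ is closed under descending sequences of length $<\omega_n$ and has the $\aleph_{n+1}$-c.c. By (F2) and (F1), all cardinals are preserved. Work in $V[G]$.

Let $A,B\in[\aleph_\omega]^{\aleph_\omega}$, let $b:\omega_n\to B$ be injective, and let $D$ be given by Lemma~\ref{lem:fresh} with $S=\{n\}$. Since $|A|>\aleph_n\ge|D|$, there is $\alpha\in A\setminus D$, and row $\alpha$ of $c_n$ takes every value $\xi<\omega_n$ on $\operatorname{ran}(b)\subseteq B$. So $c_n$ is a thick $\aleph_n$-coloring, and merging gives thick $\theta$-colorings for $1\le\theta\le\aleph_n$. By Proposition~\ref{prop:upper} there is no thick $\aleph_{n+1}$-coloring, hence by merging no thick $\theta$-coloring for any $\theta\ge\aleph_{n+1}$.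
\end{proof}

\begin{remark}
For $n=0$ the proof used only that $B$ is infinite. So in the extension by $P_0$ the function $(k,\alpha)\mapsto c_0(\alpha,k)$ is a thick $\aleph_0$-coloring of $\omega\times\aleph_\omega$, while $\omega\times\omega$ has no thick $3$-coloring. The strong limit hypothesis in Theorem~\ref{thm:rect} therefore cannot be dropped.
\end{remark}

\section{$\aleph_\omega$ pieces}\label{sec:all}

By Proposition~\ref{prop:upper}, a forcing over a model of GCH that preserves every $\omega_n$ and adds a thick $\aleph_\omega$-coloring cannot have the $\aleph_{n+1}$-c.c.\ for any $n$. We force with all $P_n$ at once. Let $V\models\mathrm{GCH}$, let $P=P_\omega$ be the full product of the $P_n$, $n<\omega$, and write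
\[
P\cong P_{\le n}\times P_{>n},\qquad P_{\le n}=P_{\{0,\dots,n\}},\qquad P_{>n}=P_{\omega\setminus\{0,\dots,n\}} .
\]
Let $G$ be $V$-generic for $P$, with generic functions $c_n$, and let $G_{\le n}$ be its projection to $P_{\le n}$. By (F3), $G_{\le n}$ is $V$-generic for $P_{\le n}$, and its generic functions are $c_0,\dots,c_n$. Two problems have to be solved.

\subsection{Capturing sets of size $\aleph_n$}

Lemma~\ref{lem:fresh} applies to $V[G_{\le n}]$, but the rectangles to be colored live in $V[G]$. We need to know that the tail $P_{>n}$ adds no new $\omega_n$-sequences of ordinals. The tail is closed in $V$, and this is the reason for taking the full product: with finite supports, a descending $\omega$-sequence with strictly growing supports has no lower bound. But the tail is not closed in $V[G_{\le n}]$. If $r:\omega\to2$ lies in $V[G_{\le n}]\setminus V$, the conditions that assign $r(i)$ to $(0,i)$ for $i<k$ in coordinate $n+1$ form a descending sequence, indexed by $k<\omega$, and a lower bound would put $r$ in $V$. Easton's Lemma is made for this situation.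

\begin{lemma}\label{lem:capture}
For every $n<\omega$, every function in $V[G]$ from $\omega_n$ into $V$ lies in $V[G_{\le n}]$. Moreover, $\aleph_n^{V[G]}=\aleph_n^V$ for all $n<\omega$, and $\aleph_\omega^{V[G]}=\aleph_\omega^V$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:posets}, $P_{\le n}$ has the $\aleph_{n+1}$-c.c., and $P_{>n}$ is closed under descending sequences of length $<\omega_{n+1}$, in particular of length $\le\omega_n$. The first statement is (F5) with $\lambda=\aleph_n$.

Suppose that $\omega_{n+1}$ is not a cardinal in $V[G]$. Then $V[G]$ contains a surjection onto $\omega_{n+1}$ from some smaller ordinal, and this ordinal is the image of $\omega_n$ under a function in $V$. So $V[G]$ contains a surjection from $\omega_n$ onto $\omega_{n+1}$. By the first statement it lies in $V[G_{\le n}]$, contradicting (F1). Thus every $\omega_n$ remains a cardinal. An ordinal that is not a cardinal in $V$ is not a cardinal in $V[G]$, so the two models compute the same $\aleph_n$ and the same supremum $\aleph_\omega$.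
\end{proof}

\subsection{Combining the colorings}

Each $c_n$ has only $\aleph_n$ colors, and we need a single coloring. At each point we must choose which $c_n$ to use, and the set of points where $c_n$ is used must meet every color class of $c_n$ inside every full rectangle. We let $c_0$ make the choice. In $V[G]$ define
\[
c:\aleph_\omega\times\aleph_\omega\to\aleph_\omega,\qquad c(\alpha,\beta)=c_{m+1}(\alpha,\beta)\quad\text{where } m=c_0(\alpha,\beta).
\]
The shift from $m$ to $m+1$ keeps the selecting coordinate $0$ different from the selected one, so that Lemma~\ref{lem:fresh} can prescribe both values at the same point.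

\begin{proposition}\label{prop:combine}
In $V[G]$, let $n\ge1$ and let $A,B\subseteq\aleph_\omega$ satisfy $|A|\ge\aleph_{n+1}$ and $|B|\ge\aleph_n$. Then $c[A\times B]\supseteq\omega_n$.
\end{proposition}

\begin{proof}
Let $\xi<\omega_n$ and let $b:\omega_n\to B$ be injective. By Lemma~\ref{lem:capture}, $b\in V[G_{\le n}]$, and $\omega_n$ is a cardinal in $V[G]$, hence in the submodel $V[G_{\le n}]$. Apply Lemma~\ref{lem:fresh} with $S=\{0,\dots,n\}$ and $H=G_{\le n}$ to obtain $D$ with $|D|\le\aleph_n$. The set $A$ need not belong to $V[G_{\le n}]$, but only its size matters: in $V[G]$ we have $|A|>|D|$, so there is $\alpha\in A\setminus D$. Take $\xi_0=n-1$, $\xi_n=\xi$, and $\xi_m=0$ for $0<m<n$. The lemma gives $\beta\in\operatorname{ran}(b)\subseteq B$ with $c_0(\alpha,\beta)=n-1$ and $c_n(\alpha,\beta)=\xi$. Then $c(\alpha,\beta)=\xi$.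
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:all}]
In $V[G]$ let $A,B\in[\aleph_\omega]^{\aleph_\omega}$. Proposition~\ref{prop:combine} applies for every $n\ge1$, so $c[A\times B]\supseteq\bigcup_{n\ge1}\omega_n=\aleph_\omega$. Hence $c$ is a thick $\aleph_\omega$-coloring of $\aleph_\omega\times\aleph_\omega$ in $V[G]$.
\end{proof}

\section{Limits of the results}

If $\aleph_\omega\times\aleph_\omega$ can be divided into $3$ thick sets, then by Theorem~\ref{thm:square} $2^{\aleph_n}\ge\aleph_\omega$ for some $n$, and in fact $2^{\aleph_n}>\aleph_\omega$, because $\operatorname{cf}(2^{\aleph_n})>\aleph_n$ by K\"onig's theorem while $\operatorname{cf}(\aleph_\omega)=\omega$. We do not claim that this condition alone suffices in ZFC. Nor do we decide whether the largest number of thick pieces of $\aleph_\omega\times\aleph_\omega$ can be a finite number $\ge3$, whether every finite number of pieces can be possible while $\aleph_0$ is not, or whether every $\aleph_n$ can be possible while $\aleph_\omega$ is not. These points do not affect Corollary~\ref{cor:answer}.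

\begin{thebibliography}{9}

\bibitem{Jech}
Jech, \emph{Set Theory}, 3rd ed.

\bibitem{Lipin}
Anton Lipin, \emph{Resolvability in products and squares}, arXiv:2505.18704 (2025).

\end{thebibliography}
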